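\title{A counterexample to the asymptotic sign coherence conjecture}

\begin{abstract}
Append an integer row to a skew-symmetrizable matrix and apply an infinite sequence of matrix mutations. Gekhtman and Nakanishi conjectured that, for an irreducible matrix and a monotone balanced sequence, the signs of the entries of the appended row eventually become nonzero and independent of the initial row. We disprove this with a skew-symmetric $4\times4$ matrix and the cyclic sequence $1,2,3,4,1,2,3,4,\dots$. For this matrix one row keeps two zero entries under every sequence of mutations, and along the cyclic sequence exactly $32$ asymptotic sign sequences occur. Monotonicity of the cyclic sequence follows from a ping-pong argument for a piecewise linear action of the group $\langle r,j\mid r^3=j^2\rangle$ on $\mathbb Z^4$. The proofs are elementary and self-contained.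
\end{abstract}

\section{The conjecture and the results}

\subsection{Matrix mutation}
For an integer $x$ put $x^+=\max(x,0)$ and $x^-=\max(-x,0)$, so that $x=x^+-x^-$, and let $\operatorname{sign}(x)\in\{+,0,-\}$ be its sign. Write $[1,N]=\{1,\dots,N\}$. An integer matrix $B=(b_{ij})_{i,j=1}^N$ is \emph{skew-symmetrizable} if there are positive integers $d_1,\dots,d_N$ with $d_ib_{ij}=-d_jb_{ji}$ for all $i,j$. It is \emph{irreducible} if the graph on $[1,N]$ with an edge $i$--$j$ whenever $b_{ij}\ne0$ is connected; equivalently, no simultaneous permutation of rows and columns makes $B$ block diagonal with more than one block.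

Let $\hat B=(b_{ij})$ be an $M\times N$ integer matrix, $M\ge N$, whose top $N\times N$ part is skew-symmetrizable. For $k\in[1,N]$ the \emph{mutation} $\mu_k$ sends $\hat B$ to the matrix $\hat B'=(b'_{ij})$ with
\[
b'_{ij}=\begin{cases}-b_{ij}&\text{if } i=k\text{ or }j=k,\\ b_{ij}+b_{ik}^+\,b_{kj}^+-b_{ik}^-\,b_{kj}^-&\text{otherwise.}\end{cases}
\]
We use two properties of this rule. First, $\mu_k$ is an involution: it negates $b_{ik}$ and $b_{kj}$, so the second application subtracts what the first one added. Second, the top part mutates without reference to the rows below it, and each lower row $a=(a_1,\dots,a_N)$ mutates without reference to the other lower rows, by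
\begin{equation}\label{eq:row}
a'_k=-a_k,\qquad a'_j=a_j+a_k^+\,b_{kj}^+-a_k^-\,b_{kj}^-\quad(j\ne k).
\end{equation}
The map \eqref{eq:row} is piecewise linear, and the sign of $a_k$ decides which linear piece applies. The signs of a row along a sequence of mutations therefore record how the row moves, and it is natural to ask whether they eventually forget the initial row.

Fix $B$, a row $\mathbf a\in\mathbb Z^N$, and an infinite sequence $\mu=(\mu_{k_j})_{j\ge1}$ with $k_j\in[1,N]$. Let $\hat B$ be $B$ with $\mathbf a$ appended as row $N+1$, let $\mu^{(n)}=\mu_{k_n}\circ\dots\circ\mu_{k_1}$ (the identity for $n=0$), let $\mathbf a^{(n)}=(a_1^{(n)},\dots,a_N^{(n)})$ be the last row of $\mu^{(n)}(\hat B)$, and put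
\[
\sigma^{(n)}_\mu(\mathbf a)=\bigl(\operatorname{sign}(a_1^{(n)}),\dots,\operatorname{sign}(a_N^{(n)})\bigr).
\]
A sign vector is \emph{strict} if none of its entries is $0$.

Let $\hat B_{pr}$ be the $2N\times N$ matrix with $B$ on top and the identity matrix below, and let $\operatorname{dist}(\hat B_{pr},\mu^{(n)}(\hat B_{pr}))$ be the least number of mutations needed to obtain $\mu^{(n)}(\hat B_{pr})$ from $\hat B_{pr}$. The sequence $\mu$ is \emph{monotone} (with respect to $B$) if
\[
\operatorname{dist}(\hat B_{pr},\mu^{(n+1)}(\hat B_{pr}))>\operatorname{dist}(\hat B_{pr},\mu^{(n)}(\hat B_{pr}))\qquad(n=1,2,\dots),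
\]
and \emph{balanced} if $\liminf_{n\to\infty}\frac1n\#\{j\in[1,n]:k_j=k\}>0$ for every $k\in[1,N]$. The distance is at most $n$, and it equals $1$ for $n=1$ because $\mu_{k_1}$ turns an entry $1$ of the identity block into $-1$. So $\mu$ is monotone exactly when the distance equals $n$ for all $n$: no initial segment of $\mu$ admits a shortcut. In particular a monotone sequence never uses the same label twice in a row.

\medskip\noindent\textbf{Conjecture} (asymptotic sign coherence; Gekhtman and Nakanishi \cite{GN}). \emph{Let $B$ be irreducible and let $\mu$ be monotone and balanced. Then there is a sequence of strict sign vectors $\sigma^{(n)}_{\mathrm{reg}}\in\{+,-\}^N$, $n\ge0$, depending on $B$ and $\mu$ only, such that for every nonzero $\mathbf a\in\mathbb Z^N$ there is $T\in\mathbb N$ with $\sigma^{(n)}_\mu(\mathbf a)=\sigma^{(n)}_{\mathrm{reg}}$ for all $n>T$.}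
\medskip

Each hypothesis removes an evident obstruction. If $B$ is block diagonal, a row supported on one block stays zero on the others. If some label $k$ is never mutated, the rows $\pm(0,\dots,1,\dots,0)$ with the nonzero entry in place $k$ never change. The sequence $1,1,2,2,\dots,N,N,1,1,\dots$ is balanced but not monotone, and it returns to $\mathbf a$ at every even step. With these obstructions gone, the following case suggests that the conclusion should hold. Its argument will reappear in Section~\ref{sec:signs}.

\begin{example}\label{ex:rank2}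
Let $N=2$ and $b_{12}=2=-b_{21}$. A monotone sequence alternates between the two labels; take $1,2,1,2,\dots$. Each mutation negates $B$, so after $n$ steps the entry in row $k_{n+1}$ and column $k_{n+2}$ is always $2$. List $\mathbf a^{(n)}$ in the order $k_{n+1},k_{n+2}$. By \eqref{eq:row} every step is then the map $(y_0,y_1)\mapsto(y_1+2y_0^+,-y_0)$. If $x_n$ is the first entry at time $n$, the ordered row is $(x_n,-x_{n-1})$ for $n\ge1$, and $x_{n+1}=2x_n^+-x_{n-1}$. The coordinate sum $d_n=x_n-x_{n-1}$ satisfies $d_{n+1}=d_n+2x_n^-$. If $x_n<0$ infinitely often, then $d_n\to\infty$, hence $x_n\to\infty$, a contradiction. So eventually $x_n\ge0$ and $d_n=d$ is constant, which forces $d\ge0$. If $d>0$ then $x_n\to\infty$. If $d=0$ then $x_n$ is eventually constant, and the constant is not $0$ because mutation is invertible and fixes the zero row. In both cases the ordered signs are eventually $(+,-)$. For the sequence $2,1,2,1,\dots$ the step is $(y_0,y_1)\mapsto(y_1-2y_0^-,-y_0)$, which is the previous map conjugated by $y\mapsto-y$, and the ordered signs are eventually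 $(-,+)$. The Conjecture holds for this $B$.
\end{example}

\subsection{Results}
Consider the matrix and the \emph{cyclic sequence}
\[
B_{\mathrm{ex}}=\begin{pmatrix}0&1&-1&1\\-1&0&2&-1\\1&-2&0&1\\-1&1&-1&0\end{pmatrix},\qquad \mu:\ k_1,k_2,\ldots=1,2,3,4,1,2,3,4,\dots
\]
The matrix is skew-symmetric, and it is irreducible because all off-diagonal entries are nonzero. The cyclic sequence is balanced, every label having frequency $1/4$.

\begin{theorem}\label{thm:main}
For $B=B_{\mathrm{ex}}$ and the cyclic sequence $\mu$ we have $\operatorname{dist}(\hat B_{pr},\mu^{(n)}(\hat B_{pr}))=n$ for all $n\ge0$, so $\mu$ is monotone. The conclusion of the Conjecture fails for $(B_{\mathrm{ex}},\mu)$: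
\begin{itemize}
\item[(a)] for $\mathbf a=(1,0,0,-1)$, every $\sigma_\mu^{(n)}(\mathbf a)$ has two zero entries;
\item[(b)] for $\mathbf a=(2,-2,1,-1)$ and $\mathbf a'=(1,-1,2,-2)$, and for every $n\equiv1\pmod 3$, some coordinate has sign $+$ in $\sigma_\mu^{(n)}(\mathbf a)$ and sign $-$ in $\sigma_\mu^{(n)}(\mathbf a')$.
\end{itemize}
\end{theorem}

So the Conjecture is false. By (b) it remains false if zeros are allowed in $\sigma_{\mathrm{reg}}$, or if zero signs are ignored. Part (a) does not depend on the choice of the sequence.

\begin{theorem}\label{thm:all}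
For $B=B_{\mathrm{ex}}$ and every sequence of mutations $\mu$, monotone and balanced or not, $\sigma_\mu^{(n)}((1,0,0,-1))$ has exactly two zero entries for all $n$. Hence the conclusion of the Conjecture fails for every monotone balanced sequence for $B_{\mathrm{ex}}$.
\end{theorem}

Along the cyclic sequence the eventual behavior of every row can be written down.

\begin{theorem}\label{thm:class}
Let $B=B_{\mathrm{ex}}$, let $\mu$ be the cyclic sequence, let $\mathbf a\in\mathbb Z^4$ be nonzero, and let $r^{(n)}$ be $\mathbf a^{(n)}$ listed in the order of labels $k_{n+1},k_{n+2},k_{n+3},k_{n+4}$. Then there are $T$, an integer $d\ge0$, and integers $x_n\ge0$ $(n\ge T)$, not all $0$, with $x_{n+3}=x_n+d$ and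
\begin{equation}\label{eq:form}
r^{(n)}=(x_n,\;x_{n+1}-x_n,\;x_{n+2}-x_{n+1},\;-x_{n-1})\qquad(n>T).
\end{equation}
Every such sequence $(x_n)$ occurs. Exactly $32$ different asymptotic sign sequences occur, two sequences $(\sigma^{(n)}_\mu(\mathbf a))_n$ being identified if they agree for all large $n$.
\end{theorem}

Formula \eqref{eq:form} explains the failure. The outer entries $x_n$ and $-x_{n-1}$ behave as in Example~\ref{ex:rank2}. The two middle entries are differences of consecutive terms; they are periodic with period $3$, only their sum over a period is constrained, and so their signs remember the initial row forever.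

Section~\ref{sec:coord} reduces all mutations of $B_{\mathrm{ex}}$ to two piecewise linear bijections $R$ and $S$ of $\mathbb Z^4$. Section~\ref{sec:signs} proves every statement about signs. The main work, in Section~\ref{sec:mono}, is to show that the cyclic sequence is monotone, since without this it would not be a counterexample. The three theorems concern the single matrix $B_{\mathrm{ex}}$; apart from Example~\ref{ex:rank2} we make no claim about which other matrices, or which ranks, satisfy the conclusion of the Conjecture.

\section{Ordered coordinates}\label{sec:coord}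

In general the top part changes along a sequence of mutations, and the row map \eqref{eq:row} changes with it. The matrix $B_{\mathrm{ex}}$ has the property that each mutation returns the same matrix up to a renaming of the labels. To exploit this we separate the \emph{labels} $1,2,3,4$ from the \emph{positions} $0,1,2,3$ that they occupy.

Let $\beta=(\beta_{ij})_{i,j=0}^3$ be the matrix $B_{\mathrm{ex}}$ with rows and columns indexed by positions; see Figure~\ref{fig:quiver}. An \emph{ordering} is a bijection $\pi\colon\{0,1,2,3\}\to[1,4]$, written $(\pi(0),\dots,\pi(3))$. Let $B_\pi$ be the matrix with $(B_\pi)_{\pi(i)\pi(j)}=\beta_{ij}$. The \emph{ordered coordinates} of a row $a$ are $a\circ\pi=(a_{\pi(0)},\dots,a_{\pi(3)})$. Thus $B_{\mathrm{ex}}=B_{\pi_0}$ with $\pi_0=(1,2,3,4)$. Ordered vectors have coordinates indexed $0,\dots,3$, and $e_0,\dots,e_3$ is the standard basis of $\mathbb Z^4$.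

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.8]
\node[draw,circle] (1) at (0,0) {$1$};
\node[draw,circle] (2) at (6,0) {$2$};
\node[draw,circle] (3) at (3,4) {$3$};
\node[draw,circle] (0) at (3,1.3) {$0$};
\node[draw] (s) at (3.85,2.2) {$*$};
\draw[->,thick] (1) -- node[below] {$2$} (2);
\draw[->,thick] (2) -- (0);
\draw[->,thick] (0) -- (1);
\draw[->,thick] (2) -- (3);
\draw[->,thick] (3) -- (1);
\draw[->,thick] (0) -- (3);
\draw[->,dashed] (s) -- (0);
\draw[->,dashed] (3) -- (s);
\end{tikzpicture}
\caption{The matrix $\beta$ drawn as a directed graph on the positions $0,1,2,3$, with an arrow $i\to j$ of weight $\beta_{ij}$ whenever $\beta_{ij}>0$ (weight $1$ if unmarked). The vertex $*$ and the dashed arrows encode the appended row $(1,0,0,-1)$ by the same rule. Mutation at any of the four positions reproduces the whole picture after the positions are renamed.}\label{fig:quiver}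
\end{figure}

\begin{lemma}\label{lem:unique}
If $B_\pi=B_{\pi'}$, then $\pi=\pi'$.
\end{lemma}

\begin{proof}
The permutation $\tau=\pi^{-1}\pi'$ satisfies $\beta_{\tau(i)\tau(j)}=(B_\pi)_{\pi'(i)\pi'(j)}=\beta_{ij}$. The only entry of $\beta$ equal to $2$ is $\beta_{12}$, so $\tau$ fixes $1$ and $2$. It cannot exchange $0$ and $3$, since $\beta_{03}=1\ne-1=\beta_{30}$.
\end{proof}

Define $R,S\colon\mathbb Z^4\to\mathbb Z^4$ by
\begin{align*}
R(a)&=(a_1+a_0^+,\;a_2-a_0^-,\;a_3+a_0^+,\;-a_0),\\
S(a)&=(a_0-a_1^-,\;a_2+2a_1^+,\;-a_1,\;a_3-a_1^-).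
\end{align*}

\begin{lemma}\label{lem:RS}
The maps $R$ and $S$ are bijections. Mutation at the label $\pi(i)$ sends $B_\pi$ to $B_{\pi'}$ and sends a lower row $a$ to the row $a'$ with $a'\circ\pi'=\Phi_i(a\circ\pi)$, where
\[
\begin{array}{c|c|c}
i&\pi'&\Phi_i\\\hline
0&(\pi(1),\pi(2),\pi(3),\pi(0))&R\\
1&(\pi(0),\pi(2),\pi(1),\pi(3))&S\\
2&(\pi(0),\pi(2),\pi(1),\pi(3))&S^{-1}\\
3&(\pi(3),\pi(0),\pi(1),\pi(2))&R^{-1}
\end{array}
\]
\end{lemma}

\begin{proof}
Call the label $\pi(i)$ simply $i$, so that the top part is $\beta$.

\emph{Mutation at $0$.} We have $\beta_{i0}>0$ only for $i=2$ and $\beta_{0j}>0$ only for $j=1,3$, all these entries being $1$. Hence $b'_{21}=-2+1=-1$ and $b'_{23}=1+1=2$, and the negative term gives $b'_{12}=2-1=1$ and $b'_{32}=-1-1=-2$. Row and column $0$ are negated and the entries $b_{13},b_{31}$ are unchanged. The result is skew-symmetric, and in the order $(1,2,3,0)$ its entries above the diagonal are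
\[
b'_{12}=1,\quad b'_{13}=-1,\quad b'_{10}=1,\quad b'_{23}=2,\quad b'_{20}=-1,\quad b'_{30}=1,
\]
which are $\beta_{01},\beta_{02},\beta_{03},\beta_{12},\beta_{13},\beta_{23}$. Row $0$ of $\beta$ is $(0,1,-1,1)$, so \eqref{eq:row} gives $a'_1=a_1+a_0^+$, $a_2'=a_2-a_0^-$, $a_3'=a_3+a_0^+$, $a_0'=-a_0$; listed in the order $(1,2,3,0)$ this is $R(a)$.

\emph{Mutation at $1$.} We have $\beta_{i1}>0$ only for $i=0,3$, with value $1$, and $\beta_{1j}>0$ only for $j=2$, with value $2$. Hence $b'_{02}=b'_{32}=-1+2=1$ and $b'_{20}=b'_{23}=1-2=-1$. Row and column $1$ are negated and $b_{03},b_{30}$ are unchanged. In the order $(0,2,1,3)$ the entries above the diagonal are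
\[
b'_{02}=1,\quad b'_{01}=-1,\quad b'_{03}=1,\quad b'_{21}=2,\quad b'_{23}=-1,\quad b'_{13}=1,
\]
again those of $\beta$. Row $1$ of $\beta$ is $(-1,0,2,-1)$, so $a_0'=a_0-a_1^-$, $a_2'=a_2+2a_1^+$, $a_1'=-a_1$, $a_3'=a_3-a_1^-$, which is $S(a)$.

\emph{Mutation at $3$ and $2$.} Mutation is an involution, so it is bijective on rows, and $R$ and $S$ are bijections. The label mutated at position $0$ sits afterwards at position $3$, and every ordering arises as $\pi'$ in the first line of the table. So mutation at position $3$ undoes a mutation at position $0$, which gives the last line. In the same way the label mutated at position $1$ moves to position $2$, which gives the third line.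
\end{proof}

Along the cyclic sequence one always mutates at position $0$. Indeed, put $\pi_n=(k_{n+1},\dots,k_{n+4})$. Mutation at $\pi_n(0)=k_{n+1}$ sends $B_{\pi_n}$ to $B_{\pi_{n+1}}$, because $k_{n+5}=k_{n+1}$. Therefore the vector $r^{(n)}$ of Theorem~\ref{thm:class} is
\begin{equation}\label{eq:Rn}
r^{(n)}=\mathbf a^{(n)}\circ\pi_n=R^n(\mathbf a).
\end{equation}
Since $\pi_n$ does not depend on $\mathbf a$, comparing the sign vectors of two rows at time $n$ is the same as comparing the signs of their ordered vectors $r^{(n)}$.

\section{Signs}\label{sec:signs}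

\subsection{A fixed vector and periodic orbits}
Let $v=(1,0,0,-1)$.

\begin{proof}[Proof of Theorem~\ref{thm:all} and of Theorem~\ref{thm:main}(a)]
We have $R(v)=(0+1,\,0,\,-1+1,\,-1)=v$, and $S(v)=v$ because $v_1=v_2=0$. So $R^{\pm1}$ and $S^{\pm1}$ fix $v$. By Lemma~\ref{lem:RS}, along any sequence of mutations starting from $B_{\mathrm{ex}}$ and $\mathbf a=v$ the ordered row is always $v$, which has exactly two zero entries.
\end{proof}

In labels the row does move: along the cyclic sequence it runs through $(1,0,0,-1)$, $(-1,1,0,0)$, $(0,-1,1,0)$, $(0,0,-1,1)$ and back. The vector $v$ is the counterpart of the fixed vector $(1,-1)$ in Example~\ref{ex:rank2}, with the difference that it now has room for zeros.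

\begin{proof}[Proof of Theorem~\ref{thm:main}(b)]
For integers $p,q\ge0$ the first coordinate is nonnegative at each step of
\[
(p,-p,q,-q)\xrightarrow{\;R\;}(0,q,p-q,-p)\xrightarrow{\;R\;}(q,p-q,-p,0)\xrightarrow{\;R\;}(p,-p,q,-q),
\]
where $R$ acts by $a\mapsto(a_1+a_0,a_2,a_3+a_0,-a_0)$. By \eqref{eq:Rn}, for $n\equiv1\pmod3$ the coordinate with label $\pi_n(2)=k_{n+3}$ equals $p-q$. This is $1$ for $(p,q)=(2,1)$ and $-1$ for $(p,q)=(1,2)$.
\end{proof}

These orbits are the case $d=0$, $(x_0,x_1,x_2)=(p,0,q)$ of \eqref{eq:form}, and $v$ is the case $x_n=1$.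

\subsection{All orbits of $R$}
On the half-space $a_0\ge0$ the map $R$ is linear and \eqref{eq:form} is a direct computation. The difficulty is to show that every orbit enters this half-space and stays there. As in Example~\ref{ex:rank2}, the quantity that controls this is the coordinate sum. Let $x_n$ be the first coordinate of $r^{(n)}=R^n(\mathbf a)$ and let $d_n$ be the sum of its coordinates.

\begin{lemma}\label{lem:rec}
For all $n\ge0$ the last coordinate of $r^{(n+1)}$ is $-x_n$, and
\[
d_{n+1}=d_n+x_n^-,\qquad x_{n+3}=x_n+d_{n+1}+x_{n+2}^-.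
\]
\end{lemma}

\begin{proof}
The first claim is part of the definition of $R$. The map $R$ changes the coordinate sum by $2a_0^+-a_0^--2a_0=a_0^-$, which is the first identity. Write $r^{(n+1)}=(x_{n+1},u,w,-x_n)$. Then $r^{(n+2)}$ begins with $x_{n+2}=u+x_{n+1}^+$ and $w-x_{n+1}^-$, so $x_{n+3}=w-x_{n+1}^-+x_{n+2}^+$. Substitute $w=d_{n+1}-x_{n+1}-u+x_n$ and use $x_{n+1}+x_{n+1}^-=x_{n+1}^+$:
\[
x_{n+3}=x_n+d_{n+1}-(u+x_{n+1}^+)+x_{n+2}^+=x_n+d_{n+1}-x_{n+2}+x_{n+2}^+=x_n+d_{n+1}+x_{n+2}^-.\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]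
\emph{The form of an orbit.} Suppose $x_n<0$ for infinitely many $n$. The integers $d_n$ never decrease and increase infinitely often, so $d_n\ge1$ for all large $n$. Lemma~\ref{lem:rec} then gives $x_{n+3}\ge x_n+1$ for all large $n$, so $x_n\to\infty$, a contradiction. Hence there is $T$ with $x_n\ge0$ for $n\ge T$. For $n\ge T$ the sum $d_n=d$ is constant and $x_{n+3}=x_n+d$; this forces $d\ge0$, since otherwise $x_n\to-\infty$. Let $n>T$ and write $r^{(n)}=(x_n,u,w,-x_{n-1})$. As $x_n\ge0$, the vector $r^{(n+1)}$ begins with $x_{n+1}=u+x_n$ and $w$, and as $x_{n+1}\ge0$ we get $x_{n+2}=w+x_{n+1}$. This is \eqref{eq:form}. If all $x_n$ $(n\ge T)$ were $0$, then $r^{(n)}=0$ for $n>T$, and $\mathbf a=0$ because $R$ is a bijection fixing $0$. This is the only use of $\mathbf a\neq0$.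

\emph{Every sequence occurs.} Let integers $x_n\ge0$ $(n\ge T)$, not all $0$, satisfy $x_{n+3}=x_n+d$. Put $x_{T-1}=x_{T+2}-d$, which may be negative, and let $y_n$ be the right side of \eqref{eq:form} for $n\ge T$. Since $x_n\ge0$,
\[
R(y_n)=(x_{n+1},\;x_{n+2}-x_{n+1},\;x_n-x_{n-1},\;-x_n)=y_{n+1},
\]
because $x_n-x_{n-1}=x_{n+3}-x_{n+2}$. So $\mathbf a=R^{-T}(y_T)$ has $r^{(n)}=y_n$ for $n\ge T$, and $\mathbf a\ne0$ since some $y_n\ne0$.

\emph{Counting.} The difference $\delta_n=x_{n+1}-x_n$ depends only on $n$ modulo $3$; write $\delta_0,\delta_1,\delta_2$ for its values on the residue classes, so $\delta_0+\delta_1+\delta_2=d$. The ordered signs at time $n>T$ are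
\[
(\operatorname{sign}x_n,\ \operatorname{sign}\delta_n,\ \operatorname{sign}\delta_{n+1},\ \operatorname{sign}(-x_{n-1})).
\]
The second entry recovers the triple $\theta=(\operatorname{sign}\delta_0,\operatorname{sign}\delta_1,\operatorname{sign}\delta_2)$, so different triples give different asymptotic sign sequences. There are three cases.

If $d>0$, then $x_n\to\infty$, the ordered signs are eventually $(+,\operatorname{sign}\delta_n,\operatorname{sign}\delta_{n+1},-)$, and $\theta$ contains a $+$. Every triple containing a $+$ occurs: take $T=0$, $x_0=2$ and $\delta_i=3,0,-1$ for the signs $+,0,-$; then $d\ge1$ and $x_0,x_1,x_2\ge0$. There are $3^3-2^3=19$ such triples.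

If $d=0$ and all $x_n>0$, the ordered signs have the same form. Either $\theta$ contains a $+$, and the sequence is among the $19$, or all $\delta_i=0$, which gives one further sequence $(+,0,0,-)$, attained by $v$.

If $d=0$ and some $x_n=0$, then $(x_n)$ has period $3$, its values $x_0,x_1,x_2$ on the residue classes have minimum $0$ and are not all equal, and the first ordered coordinate is $0$ infinitely often. These sequences therefore differ from the $20$ found so far. Here $\delta_0=x_1-x_0$, $\delta_1=x_2-x_1$, $\delta_2=x_0-x_2$, so $\theta$ is the list of all pairwise comparisons among $x_0,x_1,x_2$. This weak ordering also determines the signs of the $x_n$, since $x_n=0$ exactly when $x_n$ is minimal. The weak orderings in which not all three values are equal are $6$ strict ones and $6$ with exactly two values equal (choose the third value, and whether it is the larger or the smaller), and each is realized with minimum $0$. This gives $12$ sequences.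

The total is $19+1+12=32$.
\end{proof}

\begin{remark}
The failure is not confined to rows with zero entries. The rows $(1,1,1,0)$ and $(1,2,-1,1)$ correspond to $d=3$ and $(x_0,x_1,x_2)=(1,2,3)$ and $(1,3,2)$, with $(\delta_0,\delta_1,\delta_2)=(1,1,1)$ and $(2,-1,2)$. Both have strict sign vectors for all $n\ge1$, and these differ whenever $n\not\equiv2\pmod3$.
\end{remark}

\section{The cyclic sequence is monotone}\label{sec:mono}

We must show that fewer than $n$ mutations cannot lead from $\hat B_{pr}$ to $\mu^{(n)}(\hat B_{pr})$. By Lemma~\ref{lem:RS} a path of $m$ mutations acts on ordered rows by a product of $m$ maps from $\{R^{\pm1},S^{\pm1}\}$, and the rows of the identity block start at $e_0,\dots,e_3$. The question becomes whether a product of fewer than $n$ such maps can agree with $R^n$ on the $e_i$. Counting letters is not enough, because $R$ and $S$ satisfy a relation between words of different lengths. The plan is to find this relation, to give the letters weights compatible with it, and to prove that there is no other relation.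

\subsection{The relation and the weight}

\begin{lemma}\label{lem:rel}
$R^2=SRS$.
\end{lemma}

\begin{proof}
Put $b=a_1+a_0^+$, $c=a_0-a_1^-$, $g=-a_1-c^-$; these are the coordinates whose signs matter, namely $R(a)_0$, $S(a)_0$ and $RS(a)_1$. Substitution gives
\begin{align*}
R^2(a)&=(a_2-a_0^-+b^+,\ a_3+a_0^+-b^-,\ -a_0+b^+,\ -b),\\
RS(a)&=(a_2+2a_1^++c^+,\ g,\ a_3-a_1^-+c^+,\ -c),\\
SRS(a)&=(a_2+2a_1^++c^+-g^-,\ a_3-a_1^-+c^++2g^+,\ -g,\ -c-g^-).
\end{align*}

\emph{Case $a_1\ge0$.} Here $b\ge0$, $c=a_0$, and $g\le0$ with $g^-=a_1+a_0^-$. Using $a_0^+-a_0^-=a_0$, both $R^2(a)$ and $SRS(a)$ equal $(a_2+a_1+a_0,\ a_3+a_0^+,\ a_1+a_0^-,\ -a_1-a_0^+)$.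

\emph{Case $a_1<0$, $a_0<0$.} Here $b=a_1<0$, $c=a_0+a_1<0$, and $g=-a_1+c=a_0<0$. Both vectors equal $(a_2+a_0,\ a_3+a_1,\ -a_0,\ -a_1)$.

\emph{Case $a_1<0$, $a_0\ge0$.} Here $b=c=a_0+a_1$, and $g=-a_1-b^-=a_0-b^+=\min(-a_1,a_0)\ge0$. Thus
\[
R^2(a)=(a_2+b^+,\ a_3+a_0-b^-,\ b^+-a_0,\ -b),\quad SRS(a)=(a_2+b^+,\ a_3+a_1+b^++2g,\ -g,\ -b).
\]
The third coordinates agree since $g=a_0-b^+$. Adding the two expressions for $g$ gives $2g=a_0-a_1-b^+-b^-$, so the second coordinates agree as well.
\end{proof}

In terms of labels, starting from $\pi_0$ the word $R^2$ mutates at $1,2$ and ends at the ordering $(3,4,1,2)$, while $SRS$ mutates at $2,1,2$ and ends at $(3,4,2,1)$. The two results differ by the exchange of the labels $1$ and $2$, which ordered coordinates do not see.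

A weight that is additive on words and respects the relation must satisfy $2F(R)=2F(S)+F(R)$, so $R$ weighs twice as much as $S$. This is favorable: $R$ is the heaviest letter, so $R^n$ is the shortest word of weight $n F(R)$. To make the argument rigorous we change generators so that the relation takes a form with a visible normal form. Put $J=RS$. Then $J^2=R(SRS)=R^3$. Consider the abstract group
\[
G=\langle r,j\mid r^3=j^2\rangle,\qquad s=r^{-1}j,\qquad z=r^3=j^2 .
\]
It is generated by $r$ and $s$, and $z$ is central because it commutes with $r$ and $j$. Recall that a homomorphism from $G$ to a group is given by any choice of images of $r$ and $j$ that satisfy the relation. We obtain: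
\begin{itemize}
\item an action $(g,a)\mapsto g\cdot a$ of $G$ on $\mathbb Z^4$ in which $r,j,s$ act by $R,J,S$;
\item a homomorphism $F\colon G\to\mathbb Z$ with $F(r)=2$, $F(j)=3$, hence $F(s)=1$.
\end{itemize}
For example, $r^3=rsrs$ has weight $6$, and no product of two letters $r^{\pm1},s^{\pm1}$ has weight above $4$. The weight is defined on $G$, while the matrix $\mu^{(n)}(\hat B_{pr})$ only records how a group element moves the $e_i$. The following proposition closes this gap.

\begin{proposition}\label{prop:faith}
If $g\in G$ fixes $e_0,e_1,e_2$, then $g=1$.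
\end{proposition}

The proof occupies the next two subsections and rests on a normal form. Call a word $g_l\cdots g_1$ $(l\ge0)$ in the letters $j,r,r^{-1}$ \emph{alternating} if among any two neighboring letters exactly one is $j$.

\begin{lemma}\label{lem:nf}
Every element of $G$ equals $z^kh$ with $k\in\mathbb Z$ and $h$ an alternating word, possibly empty.
\end{lemma}

\begin{proof}
Take a word in $r^{\pm1},j^{\pm1}$, replace each $j^{-1}$ by $z^{-1}j$, and move the powers of the central element $z$ to the left. While the remaining word in $j,r,r^{-1}$ is not alternating, it can be shortened by one of $jj=z$, $rr=zr^{-1}$, $r^{-1}r^{-1}=z^{-1}r$, $rr^{-1}=r^{-1}r=1$, again moving powers of $z$ to the left.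
\end{proof}

\subsection{The action far out in the direction $v$}
We have to detect two things separately: the alternating word $h$ and the exponent $k$. For $h$ we want a simpler action in which $z$ acts trivially. Theorem~\ref{thm:class} suggests one. In \eqref{eq:form}, three steps of $R$ add $d$ to $x_n$ and leave the differences unchanged, that is, $z$ translates by $dv$. So we take coordinates adapted to $v$ and discard the coordinate along $v$. For $c=(c_0,c_1,c_2)\in\mathbb Z^3$ and $m\in\mathbb Z$ let
\[
p_c(m)=(m,\;c_1,\;c_2,\;c_0-m)=(0,c_1,c_2,c_0)+mv .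
\]
The map $(c,m)\mapsto p_c(m)$ is a bijection $\mathbb Z^3\times\mathbb Z\to\mathbb Z^4$. From the definitions,
\begin{align}
R\,p_c(m)&=(m+c_1,\,c_2,\,c_0,\,-m)=p_{\bar Rc}(m+c_1)&&\text{for }m\ge0,\label{eq:Rbar}\\
S\,p_c(m)&=(m-c_1^-,\,c_2+2c_1^+,\,-c_1,\,c_0-m-c_1^-)=p_{\bar Sc}(m-c_1^-)&&\text{for all }m,\label{eq:Sbar}
\end{align}
where
\[
\bar Rc=(c_1,c_2,c_0),\qquad\bar Sc=(c_0-2c_1^-,\;c_2+2c_1^+,\;-c_1).
\]
(The $0$th coordinate of $\bar Rc$ or $\bar Sc$ is the sum of the first and last entries of the vector in $\mathbb Z^4$.) Put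
\[
\bar Jc=\bar R\bar Sc=(c_2+2c_1^+,\;-c_1,\;c_0-2c_1^-).
\]
Then $\bar R^3=1$. Also $\bar J^2=1$: the middle coordinate of $c'=\bar Jc$ is $-c_1$, so $\bar Jc'=(c'_2+2c_1^-,\,c_1,\,c_0'-2c_1^+)=c$. Hence $r\mapsto\bar R$, $j\mapsto\bar J$ defines a homomorphism $\rho$ from $G$ to the permutations of $\mathbb Z^3$, with $\rho(s)=\bar S$ and $\rho(z)=1$.

\begin{lemma}\label{lem:far}
For each $g\in G$ and $c\in\mathbb Z^3$ there are integers $m_0,t$ with $g\cdot p_c(m)=p_{\rho(g)c}(m+t)$ for all $m\ge m_0$.
\end{lemma}

\begin{proof}
For $g=r$ and $g=s$ this is \eqref{eq:Rbar} and \eqref{eq:Sbar}. Reading these backwards, with $c'=\bar R^{-1}c$ we have $R^{-1}p_c(m)=p_{c'}(m-c'_1)$ for $m\ge c_1'$, and with $c'=\bar S^{-1}c$ we have $S^{-1}p_c(m)=p_{c'}(m+(c'_1)^-)$ for all $m$. If the claim holds for $(g,c)$ with constants $m_0,t$ and for $(g',\rho(g)c)$ with constants $m_0',t'$, then it holds for $(g'g,c)$ with constants $\max(m_0,m_0'-t)$ and $t+t'$. Induction on the length of a word in $r^{\pm1},s^{\pm1}$ finishes the proof.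
\end{proof}

The lemma speaks of large $m$, while the hypothesis of Proposition~\ref{prop:faith} concerns the small vectors $e_i$. The central element $z$ carries the $e_i$ out to where the lemma applies. Let $\varepsilon_0,\varepsilon_1,\varepsilon_2$ be the standard basis of $\mathbb Z^3$. Then $e_0=p_{\varepsilon_0}(1)$, $e_1=p_{\varepsilon_1}(0)$, $e_2=p_{\varepsilon_2}(0)$. Three applications of \eqref{eq:Rbar} give $z\cdot p_c(m)=p_c(m+c_0+c_1+c_2)$ whenever $m$, $m+c_1$, $m+c_1+c_2$ are nonnegative. For $c=\varepsilon_i$ this holds for all $m\ge0$, so for $k\ge0$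
\begin{equation}\label{eq:zk}
z^k\cdot e_0=p_{\varepsilon_0}(k+1),\qquad z^k\cdot e_1=p_{\varepsilon_1}(k),\qquad z^k\cdot e_2=p_{\varepsilon_2}(k).
\end{equation}
It matters here that the rows of the identity matrix have coordinate sum $1$. A row such as $v$, which all of $G$ fixes, would detect nothing.

\subsection{Ping-pong}
To show that a nonempty alternating word acts nontrivially, we look for disjoint regions that the letters map into one another in a fixed pattern, and follow a point whose final region differs from its initial one. The maps $\bar R$ and $\bar J$ preserve $c_0+c_1+c_2$, so they act on the plane $H=\{c\in\mathbb Z^3:c_0+c_1+c_2=1\}$ that contains the $\varepsilon_i$. In $H$ let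
\[
D_0=\{c_0\ge1,\ c_2\le0\},\qquad D_1=\{c_1\ge1,\ c_0\le0\},\qquad D_2=\{c_2\ge1,\ c_1\le0\}.
\]
Then $\varepsilon_i\in D_i$. The sets are pairwise disjoint: $c_0$ separates $D_0$ from $D_1$, $c_1$ separates $D_1$ from $D_2$, and $c_2$ separates $D_2$ from $D_0$. The cyclic shift $\bar R$ satisfies $\bar RD_2=D_1$, $\bar RD_1=D_0$, $\bar RD_0=D_2$. We claim
\begin{equation}\label{eq:pp}
\bar R^{\pm1}D_0\subset D_1\cup D_2,\qquad\bar J(D_1\cup D_2)\subset D_0 .
\end{equation}
The first inclusion follows from the previous sentence. For the second let $c'=\bar Jc$. If $c\in D_1$, then $c_0'=c_2+2c_1=1-c_0+c_1\ge2$ and $c_2'=c_0\le0$. If $c\in D_2$, then $c'_0=c_2\ge1$ and $c_2'=c_0+2c_1=1+c_1-c_2\le0$. Both cases use the equation of $H$.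

For instance, the word $jr$ moves $\varepsilon_2=(0,0,1)\in D_2$ to $\bar J(0,1,0)=(2,-1,0)\in D_0$. A longer alternating word that begins in this way continues with $r^{\pm1}$, then $j$, and by \eqref{eq:pp} the point is back in $D_0$ after each $j$.

\begin{lemma}\label{lem:pp}
If $h=g_l\cdots g_1$ is a nonempty alternating word, then $\rho(h)$ does not fix all of $\varepsilon_0,\varepsilon_1,\varepsilon_2$.
\end{lemma}

\begin{proof}
The letter $g_1$ acts first. By \eqref{eq:pp}, once a point lies in $D_1\cup D_2$ with $j$ as the next letter, or in $D_0$ with $r^{\pm1}$ as the next letter, it lies in $D_0$ after every later letter $j$ and in $D_1\cup D_2$ after every later letter $r^{\pm1}$.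
\begin{itemize}
\item If $g_1=g_l=j$ (possibly $l=1$), then $\varepsilon_2\in D_2$ ends in $D_0$.
\item If $g_1,g_l\in\{r,r^{-1}\}$ (possibly $l=1$), then $\varepsilon_0\in D_0$ ends in $D_1\cup D_2$.
\item If $g_1=r$ and $g_l=j$, then $\bar R\varepsilon_2\in D_1$ and $g_2=j$, so $\varepsilon_2\in D_2$ ends in $D_0$.
\item If $g_1=r^{-1}$ and $g_l=j$, then $\bar R^{-1}\varepsilon_1\in D_2$ and $g_2=j$, so $\varepsilon_1\in D_1$ ends in $D_0$.
\item If $g_1=j$ and $g_l\in\{r,r^{-1}\}$, reverse the word and invert its letters $r^{\pm1}$. Since $\bar J^{-1}=\bar J$, the new word $h'$ has $\rho(h')=\rho(h)^{-1}$, and it is of one of the two preceding types. A point moved by $\rho(h)^{-1}$ is moved by $\rho(h)$.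
\end{itemize}
The $D_i$ are disjoint, so in each case the named point is moved.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:faith}]
Since $z$ is central, $g$ fixes $z^k\cdot e_i$ for $k\ge0$ and $i=0,1,2$. By \eqref{eq:zk}, $g$ fixes $p_{\varepsilon_i}(m)$ for all $m\ge1$. For large $m$, Lemma~\ref{lem:far} says that $g\cdot p_{\varepsilon_i}(m)$ has the form $p_{\rho(g)\varepsilon_i}(m+t)$, and a vector $p_c(m)$ determines $c$; so $\rho(g)\varepsilon_i=\varepsilon_i$ for $i=0,1,2$. Write $g=z^kh$ as in Lemma~\ref{lem:nf}. Then $\rho(h)=\rho(g)$ fixes the three points, so $h$ is empty by Lemma~\ref{lem:pp}, and $g=z^k$. Both $g$ and $g^{-1}$ fix $e_0$, so \eqref{eq:zk} gives $e_0=z^{|k|}\cdot e_0=(|k|+1,0,0,-|k|)$ and $k=0$.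
\end{proof}

\subsection{End of the proof of Theorem~\ref{thm:main}}
Parts (a) and (b) were proved in Section~\ref{sec:signs}, and the distance is at most $n$. Suppose that $m$ mutations take $\hat B_{pr}$ to $\mu^{(n)}(\hat B_{pr})$. By Lemma~\ref{lem:RS} the top part along this path is always some $B_\pi$, and the lower rows, in ordered coordinates, are transformed by an element $w\in G$ that is a product of $m$ letters from $\{r^{\pm1},s^{\pm1}\}$. Let $\pi$ be the final ordering. Along $\mu^{(n)}$ the lower rows are transformed by $r^n$ and the final ordering is $\pi_n$. The final top parts agree, so $\pi=\pi_n$ by Lemma~\ref{lem:unique}, and the two paths use the same ordered coordinates at the end. At the start the lower rows are $e_0,\dots,e_3$ in ordered coordinates. Hence $w\cdot e_i=r^n\cdot e_i$ for all $i$, and Proposition~\ref{prop:faith} gives $r^{-n}w=1$ in $G$. Each letter has $|F|\le2$, so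
\[
2n=F(r^n)=F(w)\le2m .
\]
Thus $m\ge n$, the distance equals $n$, and $\mu$ is monotone. \qed

\begin{remark}
The bound survives if matrices are compared only up to relabeling. Suppose $m$ mutations take $\hat B_{pr}$ to a matrix obtained from $\mu^{(n)}(\hat B_{pr})$ by a simultaneous permutation of the columns and the top rows and by a permutation of the lower rows. The first permutation does not change ordered coordinates, so $g=r^{-n}w$ permutes $e_0,\dots,e_3$. Then $g^{24}$ fixes them, $g^{24}=1$ by Proposition~\ref{prop:faith}, $F(g)=0$, and $m\ge n$ as above.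
\end{remark}

\begin{thebibliography}{9}
\bibitem{GN} Michael Gekhtman and Tomoki Nakanishi, \emph{Asymptotic sign coherence conjecture}, arXiv:1904.00971 (2019).
\end{thebibliography}
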